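\title{Integral Zariski decompositions and negative curves on surfaces of Picard number two}

\begin{abstract}
On a smooth complex projective surface of Picard number two, does the integrality of all Zariski decompositions bound the self-intersection of curves from below by a universal constant? We show that it does not: the bound $b(X)$ on the negativity of curves takes every value $m\ge 0$ on such surfaces. For $m\ge 2$ the examples are very general surfaces of degree $m+2$ in $\mathbf{P}^3$ with an ordinary point of multiplicity $m$, blown up at that point. We also show that integrality is equivalent to a divisibility condition on intersection numbers, and we derive from it bounds in terms of the arithmetic genus of the negative curve that are sharp in genus $0$ and in every genus $g\ge 3$.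
\end{abstract}

\section{Introduction}

We work over $\mathbf{C}$. A \emph{surface} is a smooth projective surface, and a \emph{curve} is reduced and irreducible. A curve $C$ on a surface $X$ is \emph{negative} if $C^2<0$. The number
\[
b(X)=\sup\bigl(\{0\}\cup\{-C^2 : C\subseteq X \text{ a negative curve}\}\bigr)
\]
is the smallest $b\ge 0$ such that $C^2\ge -b$ for all curves $C$ on $X$. We write $\operatorname{NS}(X)$ for the N\'eron--Severi group and $\rho(X)$ for its rank, the Picard number. When $\rho(X)=2$ there are at most two negative curves (Lemma~\ref{lem:two}), so $b(X)$ is a finite maximum.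

A divisor is \emph{nef} if it has nonnegative intersection with every curve, and \emph{pseudo-effective} if its class lies in the closure of the cone spanned by the classes of curves in $\operatorname{NS}(X)_{\mathbf{R}}$. Every pseudo-effective divisor $D$ has a unique \emph{Zariski decomposition} $D=P+N$ into $\mathbf{Q}$-divisors such that
\begin{itemize}
\item $P$ is nef;
\item $N=\sum a_iN_i$ is effective, and either $N=0$ or the intersection matrix $(N_i\cdot N_j)$ of its components is negative definite;
\item $P\cdot N_i=0$ for all $i$.
\end{itemize}
The decomposition is \emph{integral} if $P$ and $N$ are integral divisors. We write $d(X)=1$ if every pseudo-effective integral divisor on $X$ has an integral Zariski decomposition.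

The coefficients of $N$ solve the linear system $\sum_i a_i\,N_i\cdot N_j=D\cdot N_j$, so denominators come from inverting intersection matrices of negative curves. The simplest surfaces show this at work.

\begin{example}\label{ex:ruled}
Let $X$ be a $\mathbf{P}^1$-bundle over a curve, with fiber $f$ and a section $C_0$ with $C_0^2=-e$, $e\ge 2$. Then
\[
C_0+f=\Bigl(\tfrac1e\,C_0+f\Bigr)+\tfrac{e-1}{e}\,C_0
\]
is the Zariski decomposition of $C_0+f$: the first summand $P$ has $P\cdot C_0=0$ and $P\cdot f=1/e$, and it is nef because it is effective and nonnegative on its two components. The denominator is $-C_0^2$, and $d(X)\ne 1$.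
\end{example}

In this example a very negative curve produces a large denominator, and one may hope to read the implication backwards: if no denominators occur, then no curve is very negative. The following question is posed in \cite{Li}.

\medskip
\noindent\textbf{Question.} \emph{Is there a positive constant $l$ such that $b(X)\le l$ for every smooth projective surface $X$ with $\rho(X)=2$ and $d(X)=1$?}
\medskip

The first evidence points to yes. We shall see that $d(X)=1$ forces $C^2$ to divide the intersection number of $C$ with every divisor, a demand that looks harder to meet the larger $-C^2$ is: a single curve meeting $C$ transversally at one point already forces $C^2=-1$. This gives $b(X)\le 1$ for ruled surfaces and $C^2\ge -2$ for rational curves. Nevertheless the answer is no.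

\begin{theorem}\label{thm:A}
For every integer $m\ge 2$ there is a simply connected smooth projective surface $X$ with
\[
\rho(X)=2,\qquad d(X)=1,\qquad b(X)=m.
\]
It has exactly two negative curves; both are isomorphic to smooth plane curves of degree $m$ and have self-intersection $-m$. For $m\ge 3$ the canonical class of $X$ is ample. The surfaces $\mathbf{P}^1\times\mathbf{P}^1$ and $\mathbf{F}_1$ have $\rho=2$, $d=1$ and $b=0$, $b=1$ respectively, so the set of values of $b(X)$ on surfaces with $\rho(X)=2$ and $d(X)=1$ is exactly $\mathbf{Z}_{\ge 0}$.
\end{theorem}

Here $\mathbf{F}_1$ is the blow-up of $\mathbf{P}^2$ at a point. The second theorem says what $d(X)=1$ does imply. We write $p_a$ for the arithmetic genus, $\kappa$ for the Kodaira dimension and $\equiv$ for numerical equivalence.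

\begin{theorem}\label{thm:B}
Let $X$ be a smooth projective surface with $\rho(X)=2$.
\begin{enumerate}
\item[(1)] We have $d(X)=1$ if and only if, for every negative curve $C$, the integer $C^2$ divides $D\cdot C$ for all divisors $D$. In that case every negative curve $C$ gives an orthogonal splitting $\operatorname{NS}(X)/\mathrm{tors}=\mathbf{Z}C\perp\mathbf{Z}M$ for some class $M$.
\item[(2)] If $d(X)=1$ and $C$ is a negative curve with $C^2=-b$, then $b$ divides $2p_a(C)-2$. Hence $b\le 2$ if $p_a(C)=0$, and $b\le 2p_a(C)-2$ if $p_a(C)\ge 2$. The first bound is sharp. The second is sharp for every genus $g\ge 3$: there is a surface $X$ with $\rho(X)=2$, $d(X)=1$ and a smooth negative curve $C$ of genus $g$ with $b(X)=-C^2=2g-2$.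
\item[(3)] If $d(X)=1$ and $\kappa(X)=-\infty$, then $b(X)\le 1$. If $d(X)=1$ and $K_X\equiv 0$, then $b(X)\in\{0,2\}$.
\end{enumerate}
\end{theorem}

Part (1) explains why the first guess fails. The condition $d(X)=1$ does not ask for $C^2$ to be small; it asks for $C$ to split off the N\'eron--Severi lattice, and by part (2) the price for a large $-C^2$ is only a large genus (or genus one). A curve splits off when $\operatorname{NS}(X)$ is generated by $C$ and a class orthogonal to it. The exceptional curve over an ordinary $m$-fold point of a surface in $\mathbf{P}^3$ has self-intersection $-m$ and is orthogonal to the hyperplane class, so it is a natural candidate. Two things must then be controlled. First, $\operatorname{NS}(X)$ must contain nothing else, over $\mathbf{Z}$ and not only over $\mathbf{Q}$; this is a Noether--Lefschetz statement (Section~\ref{sec:NL}). Second, $X$ may carry another negative curve, which has to pass the same divisibility test; in degree $m+2$, projection from the singular point is a double cover, and this exhibits the second curve explicitly (Section~\ref{sec:cone}). Section~\ref{sec:quartic} carries out the case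 $m=2$ by hand.

We do not determine which $b$ occur when $p_a(C)=1$, nor whether the second bound in Theorem~\ref{thm:B}(2) is attained for $p_a(C)=2$.

\section{Integrality as a divisibility condition}\label{sec:criterion}

We use three standard facts about a surface $X$. Distinct curves have nonnegative intersection number. The intersection form on $\operatorname{NS}(X)_{\mathbf{R}}$ is nondegenerate of signature $(1,\rho(X)-1)$ (Hodge index theorem). Every curve $C$ satisfies $2p_a(C)-2=K_X\cdot C+C^2$ with $p_a(C)\ge 0$ (adjunction).

\begin{lemma}\label{lem:two}
Let $\rho(X)=2$.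
\begin{enumerate}
\item[(i)] In the Zariski decomposition $D=P+N$ of a pseudo-effective divisor, either $N=0$, or $N=aC$ for a single negative curve $C$, with $a=(D\cdot C)/C^2$.
\item[(ii)] $X$ has at most two negative curves.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) If $N$ has $r\ge 1$ components, their intersection matrix is negative definite, so their classes span a negative definite subspace of dimension $r$ in $\operatorname{NS}(X)_{\mathbf{R}}$. The signature is $(1,1)$, so $r=1$ and $N=aC$ with $C^2<0$. From $P\cdot C=0$ we get $D\cdot C=aC^2$.

(ii) Fix an ample divisor $A$. Distinct negative curves $C_1,C_2$ are not numerically proportional: if $C_1\equiv\lambda C_2$, then $\lambda>0$ by intersecting with $A$, and $C_1\cdot C_2=\lambda C_2^2<0$, which is impossible. Suppose that there are three negative curves. The classes $C_i/(A\cdot C_i)$ are three distinct points on the affine line $\{v: A\cdot v=1\}$ in the plane $\operatorname{NS}(X)_{\mathbf{R}}$, so one of them lies between the other two: after renumbering, $C_3\equiv\alpha C_1+\beta C_2$ with $\alpha,\beta>0$. Then $C_3^2=\alpha\, C_1\cdot C_3+\beta\, C_2\cdot C_3\ge 0$,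 a contradiction.
\end{proof}

Both parts use $\rho(X)=2$, and (i) is what reduces the linear system for the coefficients of $N$ to a single division.

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
Suppose that $C^2$ divides $D\cdot C$ for all negative curves $C$ and all divisors $D$. For pseudo-effective $D$, the coefficient $a$ in Lemma~\ref{lem:two}(i) is an integer, so $N$ and $P=D-N$ are integral.

Conversely, let $d(X)=1$, let $C$ be a negative curve with $b=-C^2$, and let $D$ be any divisor. The hypothesis speaks only of pseudo-effective divisors, and it sees $C$ only when $C$ lies in the negative part. So we move $D$ into that position without changing $D\cdot C$ modulo $b$. Let $A$ be ample. Choose $k>0$ divisible by $b$ with $D+kA$ very ample, and then $t>0$ so large that the effective divisor $D'=D+kA+tC$ satisfies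
\[
D'\cdot C=D\cdot C+k\,A\cdot C-tb<0 .
\]
Let $D'=P+N$ be its Zariski decomposition. Since $P\cdot C\ge 0$, we have $N\cdot C<0$, so $C$ is a component of $N$. By Lemma~\ref{lem:two}(i), $N=aC$ with $a=-(D'\cdot C)/b$. Integrality of $N$ gives $b\mid D'\cdot C$, and $D'\cdot C\equiv D\cdot C \pmod b$.

For the splitting, let $\Lambda=\operatorname{NS}(X)/\mathrm{tors}\cong\mathbf{Z}^2$. If $b\mid D\cdot C$ for all $D$, then
\[
D=-\frac{D\cdot C}{b}\,C+\Bigl(D+\frac{D\cdot C}{b}\,C\Bigr)
\]
has both summands in $\Lambda$, and the second is orthogonal to $C$. As $C^2\neq 0$, we have $\mathbf{Z}C\cap C^\perp=0$. So $\Lambda=\mathbf{Z}C\perp C^\perp$, and $C^\perp$ is free of rank one.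
\end{proof}

The upper bounds in Theorem~\ref{thm:B} come from testing the criterion on one well-chosen divisor: the canonical class in (2), a fiber of the ruling in (3).

\begin{proof}[Proof of the bounds in Theorem~\ref{thm:B}(2)]
By part (1), $b$ divides $K_X\cdot C$, hence also $2p_a(C)-2=K_X\cdot C-b$. If $p_a(C)=0$, then $b\mid 2$. If $p_a(C)\ge 2$, then $b$ divides the positive integer $2p_a(C)-2$ and is at most equal to it.
\end{proof}

For $p_a(C)=1$ the divisibility $b\mid 0$ carries no information. Sharpness is proved in Section~\ref{sec:end}.

\begin{proof}[Proof of Theorem~\ref{thm:B}(3)]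
Let $\kappa(X)=-\infty$. Call a surface \emph{minimal} if it contains no smooth rational curve of self-intersection $-1$. By the classification of surfaces, a minimal surface with $\kappa=-\infty$ is $\mathbf{P}^2$ or a $\mathbf{P}^1$-bundle over a curve, and these have $\rho=1$ and $\rho=2$. So if $X$ is minimal, it is a $\mathbf{P}^1$-bundle. If not, $X$ is the blow-up at a point of a surface with $\kappa=-\infty$ and $\rho=1$. That surface has no negative curve, since all its curves are numerically positive multiples of an ample class; so it is minimal and equals $\mathbf{P}^2$. Then $X=\mathbf{F}_1$, again a $\mathbf{P}^1$-bundle.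

Let $f$ be the class of a fiber and $C_0$ a normalized section, with $C_0^2=-e$, $C_0\cdot f=1$, $f^2=0$. By \cite[Props.~V.2.20 and V.2.21]{Hartshorne}, in characteristic $0$ a curve $\Gamma\equiv\alpha C_0+\beta f$ other than $C_0$ and the fibers satisfies
\begin{itemize}
\item $\alpha>0$ and $\beta\ge\alpha e$, if $e\ge 0$;
\item either $\alpha=1$ and $\beta\ge 0$, or $\alpha\ge 2$ and $\beta\ge\frac12\alpha e$, if $e<0$.
\end{itemize}
Now $\Gamma^2=\alpha(2\beta-\alpha e)$. In the three cases, $2\beta-\alpha e$ is at least $\alpha e\ge 0$, at least $-e>0$, and at least $0$. So the only possible negative curve is $C_0$, when $e>0$. In that case part (1) gives $e\mid C_0\cdot f=1$, so $e=1$. Hence $b(X)\le 1$.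

Let $K_X\equiv 0$. A negative curve has $2p_a(C)-2=C^2<0$, so $p_a(C)=0$ and $C^2=-2$. Hence $b(X)\in\{0,2\}$.
\end{proof}

\section{A quartic with one node}\label{sec:quartic}

By Theorem~\ref{thm:B}, $b=2$ is the first value that no ruled surface attains, and the whole construction is already visible there. Let $p=[1:0:0:0]\in\mathbf{P}^3$ and let $\overline X$ be the quartic
\[
q_0\,x_0^2+q_1\,x_0+q_2=0,
\]
where $q_0,q_1,q_2$ are forms of degrees $2,3,4$ in $x_1,x_2,x_3$. Assume that the conic $\Delta=\{q_0=0\}\subset\mathbf{P}^2$ is smooth, that $q_0,q_1,q_2$ have no common zero in $\mathbf{P}^2$, and that $p$ is the only singular point of $\overline X$. Let $X$ be the strict transform of $\overline X$ in $\operatorname{Bl}_p\mathbf{P}^3$, let $E\cong\mathbf{P}^2$ be the exceptional divisor, and let $H$ be the hyperplane class on $X$.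

\emph{The first curve.} The curve $C=E\cap X$ is the projectivized tangent cone at $p$, that is, the conic $\Delta$ in $E$. The normal bundle of $C$ in $X$ is $\mathcal{O}_E(-1)|_C$, and a general plane misses $p$. So
\[
H^2=4,\qquad H\cdot C=0,\qquad C^2=-2 .
\]
Suppose that $\operatorname{NS}(X)=\mathbf{Z}H\oplus\mathbf{Z}C$. Then $C\cdot(xH+yC)=-2y$ is always even. More concretely, if $D\equiv xH+yC$ is effective and $D\cdot C<0$, then $y>0$ and $x=D\cdot H/4\ge 0$, so the Zariski decomposition has $N=yC$ and $P\equiv xH$, with no denominator.

\emph{The second curve.} The line through $p$ in direction $y\in\mathbf{P}^2$ consists of the points $[x_0:uy_1:uy_2:uy_3]$, and the equation of $\overline X$ restricts to it as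
\[
u^2\bigl(q_0(y)\,x_0^2+q_1(y)\,x_0u+q_2(y)\,u^2\bigr).
\]
The factor $u^2$ accounts for the node, and the two roots of the bracket are the fiber over $y$ of the projection $X\to\mathbf{P}^2$, a double cover. For $y\in\Delta$ the bracket factors as $u\,(q_1(y)x_0+q_2(y)u)$. The root $u=0$ is the point of $C$ over $y$, and the other root traces a second copy $C'$ of $\Delta$. A line in $\mathbf{P}^2$ pulls back to a plane section through $p$, of class $H-C$. Hence $C+C'\sim 2(H-C)$, that is, $C'\sim 2H-3C$, and
\[
C'\cdot H=8,\qquad C'\cdot C=6,\qquad C'^2=16-18=-2 .
\]
So $C'$ is negative, and it has even intersection with both generators. By Lemma~\ref{lem:two} there is no third negative curve, and Theorem~\ref{thm:B}(1) gives $d(X)=1$ and $b(X)=2$. The splitting for $C'$ is given by $M=3H-4C$, for which $M\cdot C'=24-24=0$; the pair $(M,C')$ is a basis because $3\cdot(-3)-(-4)\cdot 2=-1$.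

\emph{What remains.} The assumption on $\operatorname{NS}(X)$ cannot hold for all nodal quartics. If $q_0,q_1,q_2$ are allowed a common zero $y$, the line in direction $y$ lies on $\overline X$, and its strict transform meets $C$ with intersection number $1$. Nor would it be enough to know $\rho(X)=2$: if $\mathbf{Z}H\oplus\mathbf{Z}C$ were only of finite index, the parity of $C\cdot D$ would be undecided. The next section supplies the integral statement for very general members of a linear system.

For general $m$ we take forms $q_0,q_1,q_2$ of degrees $m,m+1,m+2$. Then $C$ is a plane curve of degree $m$ with $C^2=-m$. The total degree $m+2$ is chosen for two reasons. In degree $m+1$ the equation $q_0x_0+q_1=0$ can be solved for $x_0$, the surface is rational, and Theorem~\ref{thm:B}(3) excludes it for $m\ge2$. In degree $m+2$ exactly one point is left over each $y\in\Delta$ after the point of $C$, and this is what hands us the curve $C'$.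

\section{A Noether--Lefschetz lemma}\label{sec:NL}

For a smooth projective variety $Z$, the exponential sequence identifies $\operatorname{NS}(Z)$ with the kernel of $H^2(Z,\mathbf{Z})\to H^2(Z,\mathcal{O}_Z)=H^{0,2}(Z)$. An integral or rational class is real, so its $(0,2)$-part vanishes exactly when it is of type $(1,1)$. Thus $\operatorname{NS}(Z)$ is the group of integral classes of type $(1,1)$; this is the Lefschetz $(1,1)$ theorem. For a surface $X$ we write $p_g(X)=h^{2,0}(X)=h^0(X,K_X)$.

\begin{lemma}\label{lem:NL}
Let $Y$ be a smooth projective threefold and $L$ a very ample line bundle on $Y$ such that the smooth members $X\in|L|$ satisfy $p_g(X)>h^{2,0}(Y)$. Then for all $X\in|L|$ outside a countable union of nowhere dense subsets of measure zero, $X$ is smooth and the restriction map $\operatorname{NS}(Y)\to\operatorname{NS}(X)$ is an isomorphism.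
\end{lemma}

The inequality says that $X$ has holomorphic $2$-forms that do not come from $Y$. It cannot be dropped: for $Y=\mathbf{P}^3$ and $L=\mathcal{O}(2)$, every smooth member is $\mathbf{P}^1\times\mathbf{P}^1$, with $\rho=2>1$. The proof splits $H^2(X,\mathbf{Q})$ into a part that comes from $Y$ and a part on which monodromy acts irreducibly. On a very general $X$, an algebraic class stays algebraic along the whole family, so the algebraic classes of the second part form a subrepresentation, which is all or nothing; the inequality rules out ``all''.

\begin{proof}
Let $B\subset|L|$ be the nonempty Zariski open set that parametrizes the smooth members $X_t$, and let $i=i_t\colon X_t\to Y$ be the inclusion. The set $B$ is a connected complex manifold, and $|L|\setminus B$ is nowhere dense of measure zero. The groups $H^2(X_t,\mathbf{Z})$ form a local system on $B$; moving a class along a path in $B$ is \emph{parallel transport}, and along loops this gives the monodromy action of $\pi_1(B,t)$.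

\emph{Step 1: $i^*\colon H^2(Y,\mathbf{Z})\to H^2(X_t,\mathbf{Z})$ is injective with torsion-free cokernel.} Since $L$ is very ample, $U=Y\setminus X_t$ is a smooth affine variety of dimension $3$, and so it is homotopy equivalent to a CW complex of real dimension at most $3$. Duality gives $H^k(Y,X_t;\mathbf{Z})\cong H_{6-k}(U;\mathbf{Z})$. For $k=2$ this is $H_4(U;\mathbf{Z})=0$. For $k=3$ it is $H_3(U;\mathbf{Z})$, a subgroup of the free group of cellular $3$-chains, hence free. The claim follows from the exact sequence
\[
H^2(Y,X_t;\mathbf{Z})\to H^2(Y,\mathbf{Z})\to H^2(X_t,\mathbf{Z})\to H^3(Y,X_t;\mathbf{Z}).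
\]

\emph{Step 2: vanishing cohomology.} Let $H_{\mathrm{van},t}$ be the kernel of the Gysin map $i_*\colon H^2(X_t,\mathbf{Q})\to H^4(Y,\mathbf{Q})$. By \cite[Prop.~2.27]{Voisin} there is an orthogonal decomposition
\begin{equation}\label{eq:van}
H^2(X_t,\mathbf{Q})=i^*H^2(Y,\mathbf{Q})\oplus H_{\mathrm{van},t}.
\end{equation}
Both summands are Hodge substructures, because $i^*$ and $i_*$ are morphisms of Hodge structures. Both are preserved by parallel transport, because $i^*$ and $i_*$ are induced by the inclusion of the universal family in $Y\times B$. Moreover,
\begin{equation}\label{eq:not11}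
H_{\mathrm{van},t}\ \text{contains a class that is not of type } (1,1).
\end{equation}
Otherwise the $(2,0)$-part of \eqref{eq:van} would read $H^{2,0}(X_t)=i^*H^{2,0}(Y)$, so that $p_g(X_t)\le h^{2,0}(Y)$. This is the only use of the inequality. In particular $H_{\mathrm{van},t}\neq 0$. By \cite[Thm.~3.27]{Voisin}, $H_{\mathrm{van},t}$ is an irreducible representation of the monodromy group of a Lefschetz pencil through $t$. Loops in the pencil are loops in $B$, so it is irreducible under $\pi_1(B,t)$, and this holds for every $t\in B$ by transport of the base point.

\emph{Step 3: the exceptional set.} Let $\tilde B\to B$ be the universal cover. The local system becomes trivial on $\tilde B$, and it has countably many flat sections $\lambda$, since $H^2(X_t,\mathbf{Z})$ is finitely generated. Each $\lambda$ induces a holomorphic section of the holomorphic vector bundle with fibers $H^2(X_t,\mathcal{O}_{X_t})$, and its zero locus $\tilde B_\lambda$ is the set of points where $\lambda$ is of type $(1,1)$. So $\tilde B_\lambda$ is a closed analytic subset of the connected manifold $\tilde B$, and it is either all of $\tilde B$ or nowhere dense of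 measure zero. As $\pi_1(B)$ is countable, $\tilde B$ is covered by countably many compact sets $K_j$, each contained in an open set that maps biholomorphically into $B$. For $\tilde B_\lambda\ne\tilde B$ the image of $\tilde B_\lambda\cap K_j$ in $B$ is compact, nowhere dense and of measure zero. Let $\Sigma$ be the union of $|L|\setminus B$ and all these images, and fix $t\notin\Sigma$.

\emph{Step 4: algebraic classes come from $Y$ rationally.} Let $V\subseteq H^2(X_t,\mathbf{Q})$ be the subspace of classes all of whose parallel transports along paths in $B$ starting at $t$ are of type $(1,1)$. It is invariant under $\pi_1(B,t)$. By irreducibility $V\cap H_{\mathrm{van},t}$ is $0$ or $H_{\mathrm{van},t}$, and \eqref{eq:not11} excludes the second case.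

Let $\lambda_t\in\operatorname{NS}(X_t)$. Choose $\tilde t\in\tilde B$ over $t$ and extend $\lambda_t$ to a flat section $\lambda$ on $\tilde B$. Then $\tilde t\in\tilde B_\lambda$, and $t\notin\Sigma$ forces $\tilde B_\lambda=\tilde B$. Every path from $t$ lifts to a path from $\tilde t$, so the rational class of $\lambda_t$ lies in $V$. Write it as $\alpha+\beta$ according to \eqref{eq:van}. A transport of $\beta$ is the projection of the corresponding transport of $\lambda_t$ to the vanishing summand, and this projection preserves Hodge types. Hence $\beta\in V\cap H_{\mathrm{van},t}=0$.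

\emph{Step 5: from $\mathbf{Q}$ to $\mathbf{Z}$.} By Step 4, a positive multiple of $\lambda_t$ lies in $i^*H^2(Y,\mathbf{Z})$. The cokernel of $i^*$ is torsion-free, so $\lambda_t=i^*\mu$ with $\mu\in H^2(Y,\mathbf{Z})$. The $(0,2)$-part of $\mu$ maps to the $(0,2)$-part of $\lambda_t$, which is zero, and $i^*$ is injective on complex cohomology. So $\mu$ is of type $(1,1)$, that is, $\mu\in\operatorname{NS}(Y)$. This proves surjectivity, and injectivity is part of Step 1.
\end{proof}

\section{Double covers on a blown-up cone}\label{sec:cone}

In Section~\ref{sec:quartic}, the threefold $\operatorname{Bl}_p\mathbf{P}^3$ entered only as a $\mathbf{P}^1$-bundle over $\mathbf{P}^2$, the blow-up of the cone over $\mathbf{P}^2$ at its vertex. We allow a second kind of base, in order to reach the bound of Theorem~\ref{thm:B}(2). On a base $S$ with hyperplane class $h$, the curve $C$ will be a copy of a smooth curve $\Delta\in|mh|$ with $-C^2=h\cdot\Delta$, while $2p_a(C)-2=(K_S+mh)\cdot\Delta$. The two numbers agree when $K_S=0$ and $m=1$. So let $(S,h,m)$ be one of the following triples, and put $n=h^2$.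
\begin{itemize}
\item[(a)] $S=\mathbf{P}^2$, $h=\mathcal{O}(1)$, $m\ge 2$; here $n=1$.
\item[(b)] $S$ is a K3 surface with $\operatorname{Pic}(S)=\mathbf{Z}h$, $h$ ample, $n=2g-2$, $g\ge 3$, and $m=1$.
\end{itemize}
In case (b) such a surface exists for every $g$: take a very general polarized K3 surface \cite{Huybrechts}. We shall use only the following properties.
\begin{itemize}
\item[(P1)] $S$ is simply connected and $\operatorname{Pic}(S)=\mathbf{Z}h$.
\item[(P2)] $h$ is very ample.
\item[(P3)] $h^0(S,K_S+(m+1)h)>p_g(S)$.
\end{itemize}
In case (a), (P1) and (P2) are standard, and (P3) reads $h^0(\mathbf{P}^2,\mathcal{O}(m-2))>0$, which is where $m\ge 2$ is needed. In case (b), (P1) holds because K3 surfaces are simply connected. For (P2) we use Saint-Donat's theorem \cite{SaintDonat}: a nef class $h$ with $h^2\ge 4$ on a K3 surface is very ample unless there is a curve $\Gamma$ with $\Gamma^2=-2$ and $\Gamma\cdot h=0$, or with $\Gamma^2=0$ and $\Gamma\cdot h\in\{1,2\}$, or with $\Gamma^2=2$ and $h=2\Gamma$. When $\operatorname{Pic}(S)=\mathbf{Z}h$, every nonzero class has positive square and $h$ is not divisible by $2$, so none of these occurs.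 Then $2h$ is very ample too, and $h^0(S,2h)\ge 3>1=p_g(S)$ gives (P3).

\begin{proposition}\label{prop:main}
Let $(S,h,m)$ be as in {\rm(a)} or {\rm(b)}. There are a simply connected smooth projective surface $X$, a finite morphism $\pi_X\colon X\to S$ of degree $2$ and a smooth curve $\Delta\in|mh|$ such that
\[
K_X=\pi_X^*\bigl(K_S+(m+1)h\bigr),\qquad \rho(X)=2,\qquad d(X)=1,\qquad b(X)=mn,
\]
and $X$ has exactly two negative curves $C,C'$. Both are mapped isomorphically onto $\Delta$ by $\pi_X$, and $C^2=C'^2=-mn$.
\end{proposition}

The proof occupies the rest of this section.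

\subsection*{The threefold}
Embed $S\subseteq\mathbf{P}^r$ by $h$, using (P2), with coordinates $[y_1:\dots:y_{r+1}]$. Let $\mathbf{P}^{r+1}$ have coordinates $[x_0:x_1:\dots:x_{r+1}]$, let $p=[1:0:\dots:0]$, and set
\[
Y=\{(x,y)\in\mathbf{P}^{r+1}\times S:\ x_iy_j=x_jy_i \text{ for } 1\le i,j\le r+1\}.
\]
This is the restriction to $S$ of the projection $\operatorname{Bl}_p\mathbf{P}^{r+1}\to\mathbf{P}^r$ from $p$; in case (a), $Y=\operatorname{Bl}_p\mathbf{P}^3$. Let $\pi\colon Y\to S$ be the second projection, and put $H=\mathcal{O}(1,0)|_Y$ and $F=\mathcal{O}(0,1)|_Y=\pi^*h$.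

On $Y$ the quotients $x_i/y_i$, defined where $y_i\ne 0$, agree on overlaps and glue to a section $u$ of $H-F$ with $x_i=uy_i$ for $i\ge1$. Over the open set $S_j=\{y_j\neq 0\}$, normalize $y_j=1$. Then $(y,[x_0:u])\mapsto([x_0:uy_1:\dots:uy_{r+1}],y)$ is an isomorphism $S_j\times\mathbf{P}^1\cong\pi^{-1}(S_j)$. So $\pi$ is a $\mathbf{P}^1$-bundle, $Y$ is a smooth projective threefold, and $x_0,u$ are homogeneous coordinates on each fiber. The divisor of $u$ is $E=\{p\}\times S$, a section of $\pi$, which we identify with $S$. Thus
\begin{equation}\label{eq:E}
E=H-F,\qquad H|_E=0,\qquad F|_E=h,\qquad E|_E=-h .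
\end{equation}

We record four properties of $Y$. It is simply connected, because $S$ and the fiber $\mathbf{P}^1$ are. By the projective bundle formula and (P1), $\operatorname{Pic}(Y)=\mathbf{Z}F\oplus\mathbf{Z}H=\mathbf{Z}F\oplus\mathbf{Z}E$, and this equals $\operatorname{NS}(Y)$ since $b_1(Y)=0$. From $\pi_*\mathcal{O}_Y=\mathcal{O}_S$ and $R^1\pi_*\mathcal{O}_Y=0$ we get $H^2(Y,\mathcal{O}_Y)=H^2(S,\mathcal{O}_S)$, so $h^{2,0}(Y)=p_g(S)$. Finally, $K_Y+2H$ has degree $0$ on the fibers, so $K_Y=-2H+\pi^*D$ for some $D\in\operatorname{Pic}(S)$; adjunction on $E$ and \eqref{eq:E} give $K_S=(K_Y+E)|_E=D-h$. Hence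
\begin{equation}\label{eq:KY}
K_Y=-2H+\pi^*(K_S+h).
\end{equation}

\subsection*{The linear system}
Let $L=2H+mF=\mathcal{O}(2,m)|_Y$. It is very ample, since $\mathcal{O}(2,m)$ is very ample on $\mathbf{P}^{r+1}\times\mathbf{P}^r$ for $m\ge 1$. It has degree $2$ on the fibers of $\pi$, so over each $S_j$ a section of $L$ is a quadratic form in $x_0,u$ whose coefficients are unique regular functions on $S_j$. By \eqref{eq:E},
\[
L-2H=mF,\qquad L-H-E=(m+1)F,\qquad L-2E=(m+2)F,
\]
so the coefficients glue to sections of the corresponding multiples of $h$. The sections of $L$ are therefore exactly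
\begin{equation}\label{eq:s}
s=q_0\,x_0^2+q_1\,x_0u+q_2\,u^2,\qquad q_j\in H^0\bigl(S,(m+j)h\bigr),
\end{equation}
with $q_0,q_1,q_2$ arbitrary and determined by $s$. In case (a), substituting $x_i=uy_i$ into the form $q_0(x)x_0^2+q_1(x)x_0+q_2(x)$ of degree $m+2$ gives $u^ms$, so these are the surfaces described at the end of Section~\ref{sec:quartic}.

Let $X\in|L|$ be any smooth member. By adjunction and \eqref{eq:KY},
\[
K_X=(K_Y+L)|_X=\pi_X^*\bigl(K_S+(m+1)h\bigr),\qquad \pi_X=\pi|_X .
\]
The surface $X$ meets every fiber of $\pi$, so $\pi_X$ is surjective and pullback of sections is injective. With (P3) this gives $p_g(X)\ge h^0(S,K_S+(m+1)h)>p_g(S)=h^{2,0}(Y)$, and Lemma~\ref{lem:NL} applies to $(Y,L)$. For comparison, $S=\mathbf{P}^2$ with $m=1$ violates (P3), and a general $X$ is then a smooth cubic surface blown up at a point, with $\rho=7+1=8$.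

\subsection*{Choice of the surface}
Two conditions on $s$ hold on nonempty Zariski open subsets of $|L|$.
\begin{itemize}
\item[(G1)] $\Delta=\{q_0=0\}\subset S$ is a smooth irreducible curve.
\item[(G2)] $q_0,q_1,q_2$ have no common zero on $S$.
\end{itemize}
For (G1) this is Bertini's theorem for the very ample class $mh$. For (G2), consider the pairs $(s,y)\in|L|\times S$ with $q_0(y)=q_1(y)=q_2(y)=0$. For fixed $y$ these are three independent linear conditions on $s$, as each $|(m+j)h|$ is base point free. So the pairs form a closed subvariety of dimension $\dim|L|-3+2$, whose image in $|L|$ is a proper closed subset.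

The exceptional set of Lemma~\ref{lem:NL} has measure zero, and so do the proper closed subsets where (G1) or (G2) fails. Choose $X=\{s=0\}$ outside all of them. Then $X$ is smooth, and it is connected and simply connected by the Lefschetz hyperplane theorem. By (G2), $s$ does not vanish identically on any fiber of $\pi$, so $\pi_X$ is proper with finite fibers, hence finite, of degree $2$. With $F_X=F|_X$, Lemma~\ref{lem:NL} gives
\begin{equation}\label{eq:NS}
\operatorname{NS}(X)=\mathbf{Z}F_X\oplus\mathbf{Z}E|_X,\qquad\rho(X)=2 .
\end{equation}

\subsection*{The two negative curves}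
Let $R=\pi^{-1}(\Delta)$, a $\mathbf{P}^1$-bundle over the smooth curve $\Delta$. On $R$ the section \eqref{eq:s} factors as
\[
s|_R=u\,(q_1x_0+q_2u).
\]
Let $C$ and $C'$ be the zero loci on $R$ of the two factors. The curve $C=E\cap R$ is the section $[x_0:u]=[1:0]$ of $R\to\Delta$. By (G2), $q_1$ and $q_2$ have no common zero on $\Delta$, so $C'$ is the section $[x_0:u]=[-q_2:q_1]$. Both curves lie on $X$ and map isomorphically onto $\Delta$. They are distinct. Indeed, $q_2|_\Delta$ is a section of a line bundle of positive degree and has a zero $y$; there $q_1(y)\ne 0$ by (G2), and the points of $C$ and $C'$ over $y$ are $[1:0]$ and $[0:1]$.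

We need two identities of divisors on $X$. The scheme $E\cap X$ is the zero scheme of $s|_E=q_0x_0^2$ on $E\cong S$, where $x_0$ does not vanish; it is the reduced curve $C$ by (G1). The scheme $R\cap X$ is both the divisor of $q_0$ on $X$ and the divisor $C+C'$ of $s|_R$ on $R$, in which each component has multiplicity one. Therefore
\[
E|_X=C,\qquad C+C'\sim mF_X .
\]
Since $C$ and $C'$ map isomorphically onto $\Delta$, we have $F_X\cdot C=F_X\cdot C'=h\cdot\Delta=mn$. By \eqref{eq:E}, $C^2=\deg E|_C=-h\cdot\Delta=-mn$. Intersecting $C+C'\sim mF_X$ first with $C$ and then with $C'$ gives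
\[
C\cdot C'=m\cdot mn+mn=(m+1)mn,\qquad C'^2=m\cdot mn-(m+1)mn=-mn .
\]
In summary:
\[
\begin{array}{c|ccc}
 & F_X & C & C'\\ \hline
C & mn & -mn & (m+1)mn\\
C' & mn & (m+1)mn & -mn
\end{array}
\]
So $C$ and $C'$ are distinct negative curves, and by Lemma~\ref{lem:two}(ii) there are no others; thus $b(X)=mn$. By \eqref{eq:NS} every divisor $D$ on $X$ has class $xF_X+yC$ with $x,y\in\mathbf{Z}$, and the first two columns of the table show that $mn$ divides $D\cdot C$ and $D\cdot C'$. Theorem~\ref{thm:B}(1) gives $d(X)=1$. This completes the proof of Proposition~\ref{prop:main}.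

\begin{remark}
The symmetry of the table comes from the covering involution. Since $\pi_X$ is finite of degree $2$ and $X,S$ are normal, $X$ is the normalization of $S$ in the quadratic extension $\mathbf{C}(X)/\mathbf{C}(S)$, and the Galois group acts on $X$ by an involution $\sigma$ that is transitive on the fibers of $\pi_X$. Over a point of $\Delta$ with $q_1\neq 0$ the fiber consists of one point of $C$ and one point of $C'$, so $\sigma(C)=C'$, and $C'\cdot D=C\cdot\sigma^*D$ for every divisor $D$.
\end{remark}

\section{The values of $b$ and sharpness of the genus bounds}\label{sec:end}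

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $m\ge 2$ and apply Proposition~\ref{prop:main} in case (a), where $n=1$. It gives a simply connected surface $X$ with $\rho(X)=2$, $d(X)=1$, $b(X)=m$ and exactly two negative curves, both of self-intersection $-m$ and isomorphic to the smooth plane curve $\Delta$ of degree $m$. The class $K_X=\pi_X^*\mathcal{O}(m-2)$ is ample for $m\ge 3$, as the pullback of an ample line bundle under a finite morphism.

On $\mathbf{P}^1\times\mathbf{P}^1$ a curve of bidegree $(\alpha,\beta)$ has $\alpha,\beta\ge 0$ and self-intersection $2\alpha\beta\ge 0$. There is no negative curve, so $b=0$, and the criterion of Theorem~\ref{thm:B}(1) holds vacuously. On $\mathbf{F}_1$ a curve other than the exceptional curve is the strict transform of a plane curve of some degree $\delta$ with multiplicity $\mu\le\delta$ at the center, and its self-intersection is $\delta^2-\mu^2\ge 0$. So the exceptional curve is the only negative curve, $b=1$, and the criterion holds because $-1$ divides every integer. Both surfaces have $\rho=2$. Since $b(X)$ is always a nonnegative integer when $\rho(X)=2$, the set of values is $\mathbf{Z}_{\ge0}$.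
\end{proof}

In particular $b(X)$ is unbounded on surfaces with $\rho(X)=2$ and $d(X)=1$, which answers the Question in the negative.

\begin{proof}[Proof of sharpness in Theorem~\ref{thm:B}(2)]
In case (a) with $m=2$, the curve $C$ is isomorphic to a smooth conic, so $p_a(C)=0$ and $-C^2=2$. In case (b), for any $g\ge 3$, the curve $C$ is isomorphic to a smooth curve $\Delta\in|h|$ on a K3 surface. Adjunction on $S$ gives $2p_a(\Delta)-2=h^2=2g-2$, so $C$ has genus $g$, and $b(X)=-C^2=n=2g-2$ by Proposition~\ref{prop:main}.
\end{proof}

\begin{remark}
In case (a) we have $2p_a(C)-2=m(m-3)$, visibly a multiple of $b=m$. The case $m=3$ shows that $b=3$ occurs with $p_a(C)=1$. The restriction $g\ge3$ in case (b) enters through (P2): for $g=2$, Riemann--Roch gives $h^0(S,h)=2+h^2/2=3$, so $|h|$ maps the K3 surface $S$ to $\mathbf{P}^2$ and cannot embed it.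
\end{remark}

\begin{thebibliography}{9}

\bibitem{Hartshorne}
Hartshorne, \emph{Algebraic Geometry}.

\bibitem{Huybrechts}
Huybrechts, \emph{Lectures on K3 Surfaces}.

\bibitem{Li}
Sichen Li, \emph{A note on a smooth projective surface with Picard number 2}, arXiv:1805.08362 (2018).

\bibitem{SaintDonat}
Saint-Donat, \emph{Projective models of K3 surfaces}, 1974.

\bibitem{Voisin}
Voisin, \emph{Hodge Theory and Complex Algebraic Geometry II}.

\end{thebibliography}
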